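\title{Universal $L^2$-torsion detects isomorphisms of free groups}

\begin{abstract}
The universal $L^2$-torsion of a homomorphism between finitely generated free groups is the class of its Fox Jacobian in the weak Whitehead group of the target $F$. We prove that the homomorphism is an isomorphism if and only if this class is trivial. The tool is a homomorphism $\lambda\colon\operatorname{Wh}^w(F)\to\mathbb{Z}$ that is nonnegative on the class of every weak isomorphism and vanishes only if the matrix is invertible over $\mathbb{Q}F$; it is the length of the cokernel in a suitable category of $\mathbb{Q}F$-modules. We also show that $\lambda$ bounds chains of subgroups of full rank, and that a matrix over $\mathbb{Z}F$ has trivial weak determinant if and only if it is invertible over $\mathbb{Z}F$.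
\end{abstract}

\section{Introduction}\label{sec:intro}

An endomorphism of $\mathbb{Z}^n$ is an isomorphism if and only if its determinant is $\pm1$. A homomorphism of free groups also has a matrix, its Fox Jacobian, but the entries lie in a noncommutative group ring, and the determinant has to be taken in a $K$-group. We show that the criterion survives.

\subsection*{The invariant}
Let $F_1$ and $F$ be free groups with bases $x_1,\dots,x_n$ and $y_1,\dots,y_m$, and let $\varphi\colon F_1\to F$ be a homomorphism. The \emph{Fox derivatives} $\partial/\partial y_j\colon\mathbb{Z}F\to\mathbb{Z}F$ are the $\mathbb{Z}$-linear maps with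
\[
\frac{\partial 1}{\partial y_j}=0,\qquad \frac{\partial y_i}{\partial y_j}=\delta_{ij},\qquad \frac{\partial(uv)}{\partial y_j}=\frac{\partial u}{\partial y_j}+u\,\frac{\partial v}{\partial y_j}\quad(u,v\in F).
\]
The \emph{Fox Jacobian} of $\varphi$ is the $n\times m$ matrix $J_\varphi$ over $\mathbb{Z}F$ with entries $(J_\varphi)_{ij}=\partial\varphi(x_i)/\partial y_j$.

Let $G$ be a group. A $k\times k$ matrix $A$ over $\mathbb{Z}G$ is a \emph{weak isomorphism} if right multiplication by $A$ on $L^2(G)^k$ is injective and has dense image; the empty matrix counts as one. The abelian group $K_1^w(\mathbb{Z}G)$ is generated by the classes $[A]$ of weak isomorphisms, subject to the relations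
\begin{equation}\label{eq:relations}
[AB]=[A]+[B],\qquad \left[\begin{smallmatrix}A&*\\0&B\end{smallmatrix}\right]=[A]+[B].
\end{equation}
Thus $[A]$ is the universal invariant that has the two basic properties of a determinant. Note that $[I]=[I\cdot I]=2[I]$, so $[I]=0$. The \emph{weak Whitehead group} $\operatorname{Wh}^w(G)$ is the quotient of $K_1^w(\mathbb{Z}G)$ by the classes of the $1\times1$ matrices $(\pm g)$, $g\in G$. It is written multiplicatively, with identity element $1$. The \emph{weak determinant} of a matrix $A$ over $\mathbb{Z}G$ is $\det_{\mathrm w}(A)=[A]\in\operatorname{Wh}^w(G)$ if $A$ is a square weak isomorphism, and $\det_{\mathrm w}(A)=0$ otherwise, where $0$ is a formal symbol distinct from every element of $\operatorname{Wh}^w(G)$.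

For a free group these notions are algebraic. Let $D$ be the division closure of $\mathbb{Z}F$ in the algebra of operators affiliated with the group von Neumann algebra of $F$, that is, the smallest subring that contains $\mathbb{Z}F$ and the inverse of each of its elements that is invertible in that algebra. This is Linnell's skew field. Our proofs use only that $D$ is a skew field containing $\mathbb{Z}F$, and the following theorem of Linnell.
\begin{enumerate}
\item[(L)] A square matrix over $\mathbb{Z}F$ is a weak isomorphism if and only if it is invertible over $D$.
\end{enumerate}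
The Dieudonn\'e determinant identifies $\operatorname{Wh}^w(F)$ with the abelianized unit group $D^\times_{ab}$ modulo the image of $\{\pm g:g\in F\}$. We use this identification for orientation only.

The \emph{universal $L^2$-torsion} $\tau^{(2)}_u(\varphi)$ is the universal $L^2$-torsion, in the sense of Friedl and L\"uck, of the map between wedges of circles that realizes $\varphi$. It is given by
\[
\tau^{(2)}_u(\varphi)=\det\nolimits_{\mathrm w}(J_\varphi)\in\operatorname{Wh}^w(F)\cup\{0\},
\]
and this value is independent of the chosen bases. The reader may take the formula as the definition. If $\varphi$ is an isomorphism, then $\tau^{(2)}_u(\varphi)=1$: in the bases $x_i$ and $\varphi(x_i)$ the Jacobian is $I$. If $m\ne n$ or $\varphi$ is not injective, then $\tau^{(2)}_u(\varphi)=0$. In the remaining case, a theorem of Jaikin-Zapirain says that $\tau^{(2)}_u(\varphi)\neq0$ if and only if $\operatorname{im}\varphi$ is \emph{compressed}; a finitely generated subgroup $H\le F$ is compressed if $\operatorname{rank}H\le\operatorname{rank}L$ for every subgroup $L$ of $F$ that contains $H$.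

\subsection*{The question and the results}
The value $0$ is thus understood. The following question about the value $1$ is posed in~\cite{Duan}: \emph{is a homomorphism $\varphi$ between finitely generated free groups an isomorphism if and only if $\tau^{(2)}_u(\varphi)=1$?}

Rank one suggests the answer yes. For $\varphi(x)=y^k$ the Jacobian is $(y^k-1)/(y-1)$ and $D=\mathbb{Q}(y)$, and the Jacobian has the form $\pm y^l$ only for $k=\pm1$. In higher rank there is a reason for doubt. An element $a\neq 0$ of $\mathbb{Z}F$ has trivial class as soon as it is $\pm g$ times a product of commutators in $D^\times$. These commutators involve inverses that lie outside $\mathbb{Z}F$, and nothing in the definitions prevents their product from being a complicated element of $\mathbb{Z}F$.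

\begin{theorem}\label{thm:main}
A homomorphism $\varphi\colon F_1\to F$ of finitely generated free groups is an isomorphism if and only if $\tau^{(2)}_u(\varphi)=1$.
\end{theorem}

What rules out cancellation in the group $\operatorname{Wh}^w(F)$ is a positivity property.

\begin{proposition}\label{prop:lambda}
Let $F$ be a finitely generated free group. There is a homomorphism $\lambda\colon\operatorname{Wh}^w(F)\to\mathbb{Z}$ such that every weak isomorphism $A\in M_n(\mathbb{Z}F)$ satisfies $\lambda(\det_{\mathrm w}A)\ge0$, with equality if and only if $A\in GL_n(\mathbb{Q}F)$.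
\end{proposition}

Throughout, $\lambda$ is the homomorphism constructed in Section~\ref{sec:lambda}. If $\tau^{(2)}_u(\varphi)\neq0$, we write $\lambda(\varphi)=\lambda(\tau^{(2)}_u(\varphi))\in\mathbb{Z}_{\ge0}$. This integer measures how far $\operatorname{im}\varphi$ is from $F$.

\begin{theorem}\label{thm:subgroups}
Let $\varphi\colon F_1\to F$ be a homomorphism of finitely generated free groups with $\tau^{(2)}_u(\varphi)\ne0$, and let $n=\operatorname{rank}F$.
\begin{enumerate}
\item[(1)] The following are equivalent: \textup{(a)} $\varphi$ is an isomorphism; \textup{(b)} $\tau^{(2)}_u(\varphi)=1$; \textup{(c)} $\tau^{(2)}_u(\varphi)$ has finite order; \textup{(d)} $\tau^{(2)}_u(\varphi)^{-1}=\det_{\mathrm w}(B)$ for some weak isomorphism $B$ over $\mathbb{Z}F$; \textup{(e)} $\lambda(\varphi)=0$; \textup{(f)} $J_\varphi\in GL_n(\mathbb{Q}F)$.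
\item[(2)] Let $\varphi'\colon F_1'\to F$ be injective with $\operatorname{rank}F_1'=\operatorname{rank}F$ and $\operatorname{im}\varphi\subseteq\operatorname{im}\varphi'$. Then $\tau^{(2)}_u(\varphi')\neq0$ and $\lambda(\varphi')\le\lambda(\varphi)$, with equality if and only if $\operatorname{im}\varphi=\operatorname{im}\varphi'$. In particular, $\tau^{(2)}_u(\varphi)=\tau^{(2)}_u(\varphi')$ if and only if $\operatorname{im}\varphi=\operatorname{im}\varphi'$.
\item[(3)] Every strictly increasing chain $\operatorname{im}\varphi=H_0<H_1<\dots<H_k=F$ of subgroups of rank equal to $\operatorname{rank}F$ has $k\le\lambda(\varphi)$.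
\end{enumerate}
\end{theorem}

For arbitrary matrices, positivity of $\lambda$ combines with positivity of the logarithm of the Fuglede--Kadison determinant.

\begin{theorem}\label{thm:matrices}
Let $F$ be a finitely generated free group.
\begin{enumerate}
\item[(1)] For a matrix $A$ over $\mathbb{Z}F$, we have $\det_{\mathrm w}(A)=1$ if and only if $A$ is square and invertible over $\mathbb{Z}F$.
\item[(2)] If $A,B$ are weak isomorphisms over $\mathbb{Z}F$ with $\det_{\mathrm w}(A)\det_{\mathrm w}(B)=1$, then both are invertible over $\mathbb{Z}F$. That is, the monoid $\{\det_{\mathrm w}(A):A\text{ a weak isomorphism}\}\subset\operatorname{Wh}^w(F)$ has no unit except $1$. In particular, if $\det_{\mathrm w}(A)$ has finite order, then it is $1$.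
\end{enumerate}
\end{theorem}

The proofs of Theorems~\ref{thm:main} and~\ref{thm:subgroups} rest on (L) and on the fact that $\mathbb{Q}F$ is a free ideal ring. Theorem~\ref{thm:matrices} needs two further published results, recalled in Section~\ref{sec:integral}.

\section{The cokernel of the Fox Jacobian}\label{sec:coker}

Fix a finitely generated free group $F$ with basis $y_1,\dots,y_m$, and put $R=\mathbb{Q}F$. Integers are central in $D$ and nonzero integers are invertible in $D$, so $\mathbb{Z}F\subset D$ extends to an embedding $R\subset D$. Elements of $R^k$ are row vectors, and a $k\times l$ matrix $A$ acts by the left $R$-linear map $R^k\to R^l$, $v\mapsto vA$. By linear algebra over a skew field, a square matrix over $D$ is invertible as soon as it is surjective on $D^n$, and the factors of an invertible product of square matrices are invertible. Consequently, for $A\in M_n(R)$,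
\begin{equation}\label{eq:onesided}
R^nA=R^n\iff A\in GL_n(R).
\end{equation}
Indeed, $R^nA=R^n$ gives $BA=I$ with $B\in M_n(R)$, so $B=A^{-1}$ over $D$ and $AB=I$. The same holds for column vectors. We use three textbook facts: subgroups of free groups are free; finitely generated free groups are residually finite; and they are Hopfian, so that a surjection between free groups of the same finite rank is an isomorphism.

To pass from invertibility of $J_\varphi$ to surjectivity of $\varphi$ we identify the module that $J_\varphi$ presents. Let $I\subset R$ be the augmentation ideal, spanned over $\mathbb{Q}$ by the elements $w-1$, $w\in F$.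

\begin{lemma}\label{lem:fox}
For $w\in F$ we have $w-1=\sum_j\frac{\partial w}{\partial y_j}(y_j-1)$. The map $\beta\colon R^m\to I$, $(r_j)\mapsto\sum_jr_j(y_j-1)$, is an isomorphism of left $R$-modules.
\end{lemma}

\begin{proof}
Both sides of the formula are functions $d\colon F\to R$ with $d(uv)=d(u)+u\,d(v)$; for the left side this is $uv-1=(u-1)+u(v-1)$. Such a function has $d(1)=0$ and $d(u^{-1})=-u^{-1}d(u)$, so it is determined by its values on the $y_j$, where the two sides agree. Hence $\beta$ is onto. Extend $\partial/\partial y_j$ to $R$ by $\mathbb{Q}$-linearity. The product rule gives $\partial(uy_k-u)/\partial y_j=u\,\delta_{jk}$ for $u\in F$, so $\partial/\partial y_j$ sends $\sum_kr_k(y_k-1)$ to $r_j$, and $\beta$ is injective.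
\end{proof}

For a subgroup $H\le F$ let $\mathbb{Q}[F/H]$ be the left $R$-module with $\mathbb{Q}$-basis the cosets $gH$, and let $M_H$ be the kernel of the map $\mathbb{Q}[F/H]\to\mathbb{Q}$ that sends each coset to $1$. It is spanned by the elements $gH-H$. For $H\le H'$ the projection $gH\mapsto gH'$ gives a surjection
\begin{equation}\label{eq:projection}
M_H\to M_{H'},\quad\text{which is injective if and only if } H=H',
\end{equation}
because $h'H-H$ is a nonzero element of the kernel for $h'\in H'\setminus H$. Also $M_H=0$ if and only if $H=F$.

\begin{lemma}\label{lem:coker}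
Let $\varphi\colon F_1\to F$ be a homomorphism with image $H$. Then $R^m/R^nJ_\varphi\cong M_H$. If moreover $n=m$, then:
\begin{enumerate}
\item[(a)] $J_\varphi$ is invertible over $D$ if and only if $D\otimes_RM_H=0$;
\item[(b)] if $J_\varphi\in GL_n(R)$, then $\varphi$ is an isomorphism.
\end{enumerate}
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:fox}, $\beta$ sends the $i$-th row of $J_\varphi$ to $\varphi(x_i)-1$. So $\beta$ induces an isomorphism $R^m/R^nJ_\varphi\cong I/L$ with $L=\sum_iR(\varphi(x_i)-1)$. The set of $h\in F$ with $h-1\in L$ is a subgroup, by the identities $uv-1=(u-1)+u(v-1)$ and $u^{-1}-1=-u^{-1}(u-1)$, and it contains the $\varphi(x_i)$. Hence $L=\sum_{h\in H}R(h-1)$.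

Consider the $R$-linear map $p\colon R\to\mathbb{Q}[F/H]$, $g\mapsto gH$. It kills each $g(h-1)$, so $L\subseteq\ker p$. An element of $\ker p$ has coefficient sum zero on each coset $gH$, so it is a $\mathbb{Q}$-linear combination of differences $gh-g=g(h-1)$. Thus $\ker p=L$ and $I/L\cong p(I)=M_H$.

Let $n=m$. The tensor product is right exact, so $D\otimes_RM_H\cong D^n/D^nJ_\varphi$, which gives (a). If $J_\varphi\in GL_n(R)$, then $M_H=0$, so $\varphi$ is a surjection between free groups of rank $n$, hence an isomorphism.
\end{proof}

\begin{remark}\label{rem:zero}
The lemma explains part of the vanishing statements of Section~\ref{sec:intro}. Let $n=m$ and suppose that $H$ lies in a subgroup $L$ of rank $r<n$. Then $D\otimes_RM_L$ is the cokernel of a map $D^r\to D^n$, so it is nonzero, and it is a quotient of $D\otimes_RM_H$. Hence $\tau^{(2)}_u(\varphi)=0$. This applies with $L=H$ if $\varphi$ is not injective: $H$ has rank at most $n$, and rank $n$ would make $F_1\to H$ an isomorphism.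
\end{remark}

Theorem~\ref{thm:main} now asks for a measure of the size of the module $R^n/R^nA$ that depends only on $\det_{\mathrm w}(A)$ and vanishes only for the zero module.

\section{Rank one, and what changes in rank two}\label{sec:examples}

\subsection*{Rank one}
Let $F=\langle y\rangle$ be infinite cyclic. Then $R=\mathbb{Q}[y^{\pm1}]$ is a principal ideal domain with units $cy^l$, $c\in\mathbb{Q}^\times$, and $D=\mathbb{Q}(y)$. The ordinary determinant respects~\eqref{eq:relations} and induces a homomorphism $\operatorname{Wh}^w(F)\to\mathbb{Q}(y)^\times/\{\pm y^l\}$. For $0\ne p\in R$ let $\Omega(p)$ be the number of irreducible factors of $p$, with multiplicity. By unique factorization, $\Omega(p/q)=\Omega(p)-\Omega(q)$ is a homomorphism $\mathbb{Q}(y)^\times\to\mathbb{Z}$, and it kills $\pm y^l$. It is nonnegative on $R\setminus\{0\}$ and vanishes there only on units. So $\det_{\mathrm w}(A)\mapsto\Omega(\det A)$ has the properties in Proposition~\ref{prop:lambda}.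

This number can be defined with neither determinants nor factorization. By the Smith normal form, $R^n/R^nA\cong\bigoplus_iR/(d_i)$ with $\prod_id_i$ equal to $\det A$ up to a unit, so $\Omega(\det A)$ is the composition length of $R^n/R^nA$. For $\varphi(x)=y^k$ with $k\ge1$,
\begin{equation}\label{eq:cyclotomic}
J_\varphi=1+y+\dots+y^{k-1}=\prod_{d\mid k,\ d>1}\Phi_d(y),\qquad M_H\cong\bigoplus_{d\mid k,\ d>1}\mathbb{Q}[y]/(\Phi_d),
\end{equation}
where the cyclotomic polynomials $\Phi_d$ are irreducible and distinct. The length is the number of divisors $d>1$ of $k$. The whole proof of Theorem~\ref{thm:main} is visible here: if the torsion is $1$, then the length of $M_H$ is $0$, so $M_H=0$ and $H=F$.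

Now let $F$ be free on $s,t$, and write $\bar s=s^{-1}$, $\bar t=t^{-1}$. Two direct attempts to extend the argument fail.

\begin{example}[commutative determinants lose too much]\label{ex:abelian}
Let $a=st\bar s\bar t$, $b=s\bar t\bar st$ and
\[
w=aba^{-1}b^{-1}=st\bar s\bar t\cdot s\bar t\bar st\cdot ts\bar t\bar s\cdot\bar tst\bar s,
\]
a reduced word of length $16$. Define $\varphi\colon F\to F$ by $\varphi(s)=sw$, $\varphi(t)=t$. Then
\[
J_\varphi=\begin{pmatrix}1+s\,\partial w/\partial s&s\,\partial w/\partial t\\0&1\end{pmatrix}.
\]
For either Fox derivative $\partial$, the product rule gives $\partial w=(1-aba^{-1})\partial a+(a-w)\partial b$. Since $a$ and $b$ are commutators, $\partial w$ maps to $0$ in $\mathbb{Z}[F^{ab}]$, and $J_\varphi$ maps to the identity matrix. Yet $\varphi$ is not onto. Write $sw=sc\bar s$, where $c$ is $w$ without its last letter. The word $c$ begins with $s$ and ends with $t$, so $(sw)^j=sc^j\bar s$ is reduced of length at least $17$ for all $j\neq0$. Alternating products of nontrivial powers of $sw$ and of $t$ involve no cancellation, so $s\notin\langle sw,t\rangle$. The element $1+s\,\partial w/\partial s$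 is nonzero, since it maps to $1$; thus $\tau^{(2)}_u(\varphi)$ is its class in $\operatorname{Wh}^w(F)$, and Theorem~\ref{thm:main} says that this class is not $1$.
\end{example}

\begin{example}[composition length is infinite]\label{ex:length}
Take $A=(s-1)$, which is invertible over $D$. By Lemma~\ref{lem:fox}, $I=R(s-1)\oplus R(t-1)$, so $I/R(s-1)\cong R$ and there is an exact sequence
\[
0\to R\to R/R(s-1)\to\mathbb{Q}\to0 .
\]
The module $R$ has infinite length, because $s-1$ is neither a unit nor a zero divisor and so $R\supsetneq R(s-1)\supsetneq R(s-1)^2\supsetneq\cdots$. Hence $R/R(s-1)$ has infinite length.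
\end{example}

Example~\ref{ex:length} also suggests the remedy. In rank one the cokernels are the finitely generated modules with $D\otimes_RM=0$, and all their submodules are of the same kind. In rank two, $D\otimes_R-$ kills $R/R(s-1)$ and $\mathbb{Q}$ but not the submodule $R$. So one should count only those submodules and quotients that are themselves cokernels of square matrices invertible over $D$. The condition $D\otimes_RM=0$ alone does not describe this class: it holds for $\mathbb{Q}$, which is presented by $0\to R^2\xrightarrow{\beta}R\to\mathbb{Q}\to0$, and the map $D^2\to D$ has a nonzero kernel $\operatorname{Tor}_1^R(D,\mathbb{Q})$. The missing condition is the vanishing of $\operatorname{Tor}_1$.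

\section{Acyclic modules have finite length}\label{sec:length}

The structural input is the following.
\begin{enumerate}
\item[(F)] $R=\mathbb{Q}F$ is a free ideal ring: every left (right) submodule of a free left (right) $R$-module is free~\cite{Cohn,Lewin}.
\end{enumerate}
This is why we work over $\mathbb{Q}$. The ring $\mathbb{Z}[y^{\pm1}]$ does not have this property: a free ideal of a commutative ring is principal, and $(2,y-1)$ is not, since a generator would be a nonunit that divides both the prime $2$ and $y-1$.

By (F), every left module $M$ has a free resolution $0\to P_1\to P_0\to M\to0$. Therefore $\operatorname{Tor}(M):=\operatorname{Tor}_1^R(D,M)$ is the kernel of $D\otimes_RP_1\to D\otimes_RP_0$, the higher $\operatorname{Tor}$ groups vanish, and a short exact sequence $0\to M'\to M\to M''\to0$ gives an exact sequence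
\begin{equation}\label{eq:six}
0\to\operatorname{Tor}(M')\to\operatorname{Tor}(M)\to\operatorname{Tor}(M'')\to D\otimes M'\to D\otimes M\to D\otimes M''\to0 .
\end{equation}

\begin{definition}
A left $R$-module $M$ is \emph{acyclic} if it is finitely generated, $D\otimes_RM=0$ and $\operatorname{Tor}_1^R(D,M)=0$. Acyclic right modules are defined with $M\otimes_RD$ and $\operatorname{Tor}_1^R(M,D)$.
\end{definition}

Since (F) holds on both sides, each statement below holds, with the same proof, for right modules and column vectors. We first check that acyclic modules are the cokernels that we want to measure.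

\begin{lemma}\label{lem:square}
\begin{enumerate}
\item[(a)] If $A\in M_b(R)$ is invertible over $D$, then $R^b/R^bA$ is acyclic.
\item[(b)] If $M$ is acyclic and $p\colon R^b\to M$ is onto, with $b$ finite, then $\ker p=R^bA$ for some $A\in M_b(R)$ that is invertible over $D$.
\item[(c)] If $N$ is a submodule of a finitely generated module $M$ and $M/N$ is acyclic, then $N$ is finitely generated.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The map $v\mapsto vA$ is injective on $R^b\subset D^b$, so it is a free resolution of $M=R^b/R^bA$. After tensoring with $D$ it is bijective; its kernel is $\operatorname{Tor}(M)$ and its cokernel is $D\otimes M$.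

(b) By (F), $\ker p$ is free, with a basis of some cardinality $a$. The map $D^{(a)}\to D^b$ has kernel $\operatorname{Tor}(M)=0$ and cokernel $D\otimes M=0$. Comparing dimensions gives $a=b$. The matrix $A$ whose rows are the basis of $\ker p$ is the matrix of this bijection, so it is invertible over $D$.

(c) Choose a surjection $R^b\to M$. The preimage of $N$ is the kernel of $R^b\to M/N$, which is finitely generated by (b), and it maps onto $N$.
\end{proof}

A Jordan--H\"older theory needs sums, intersections and quotients.

\begin{lemma}\label{lem:closure}
\begin{enumerate}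
\item[(a)] If two of the modules in a short exact sequence $0\to M'\to M\to M''\to0$ are acyclic, so is the third. In particular, finite direct sums of acyclic modules are acyclic.
\item[(b)] The image, kernel and cokernel of a map $f\colon M\to N$ of acyclic modules are acyclic.
\item[(c)] If $N,N'$ are acyclic submodules of an acyclic module $M$, so are $N+N'$ and $N\cap N'$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) In~\eqref{eq:six}, the two terms that belong to the third module each lie between zeros. The third module is finitely generated: $M''$ as a quotient of $M$, $M$ as an extension of $M''$ by $M'$, and $M'$ by Lemma~\ref{lem:square}(c).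

(b) The image is finitely generated, $D\otimes\operatorname{im}f$ is a quotient of $D\otimes M=0$, and $\operatorname{Tor}(\operatorname{im}f)$ embeds in $\operatorname{Tor}(N)=0$ by the left end of~\eqref{eq:six}. So $\operatorname{im}f$ is acyclic. Apply (a) to $0\to\ker f\to M\to\operatorname{im}f\to0$ and to $0\to\operatorname{im}f\to N\to\operatorname{coker}f\to0$.

(c) The map $N\oplus N'\to M$, $(u,v)\mapsto u-v$, has image $N+N'$ and kernel isomorphic to $N\cap N'$.
\end{proof}

It remains to bound chains of acyclic submodules. For $\operatorname{rank}F\ge 2$, Example~\ref{ex:length} shows that arbitrary submodules do not satisfy the descending chain condition. For ascending chains the point is that the union is again killed by $D\otimes-$, which forces it to be finitely generated. There is no such argument for intersections. Instead, an acyclic submodule of $R^b/R^bA$ amounts to a factorization $A=CB$, and a factorization can be read from either side: as the right factor $B$ grows, the left factor $C$ shrinks. This turns a descending chain of left modules into an ascending chain of right modules. (It is the duality $M\mapsto\operatorname{Ext}^1_R(M,R)$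 in matrix form.)

\begin{lemma}\label{lem:chains}
The acyclic submodules of an acyclic module $M$ satisfy the ascending and the descending chain condition.
\end{lemma}

\begin{proof}
\emph{Ascending chains.} Let $M_1\subseteq M_2\subseteq\cdots$ be acyclic submodules with union $M_\infty$. Each tensor $d\otimes u\in D\otimes M_\infty$ comes from some $D\otimes M_i=0$, so $D\otimes M_\infty=0$. The module $M/M_\infty$ is finitely generated, $D\otimes(M/M_\infty)$ is a quotient of $D\otimes M=0$, and in~\eqref{eq:six} the group $\operatorname{Tor}(M/M_\infty)$ lies between $\operatorname{Tor}(M)=0$ and $D\otimes M_\infty=0$. So $M/M_\infty$ is acyclic. By Lemma~\ref{lem:square}(c), $M_\infty$ is finitely generated, hence equal to some $M_i$.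

\emph{Descending chains.} Write $M=R^b/R^bA$ as in Lemma~\ref{lem:square}(b). Let $M_1\supseteq M_2\supseteq\cdots$ be acyclic submodules, with preimages $L_i\subseteq R^b$. Since $R^b/L_i\cong M/M_i$ is acyclic, $L_i=R^bB_i$ with $B_i\in M_b(R)$ invertible over $D$. The rows of $A$ and of $B_{i+1}$ lie in $L_i$, so
\[
A=C_iB_i,\qquad B_{i+1}=U_iB_i,\qquad C_i,U_i\in M_b(R),
\]
and $C_i$, $U_i$ are invertible over $D$. From $C_iB_i=A=C_{i+1}U_iB_i$ we get $C_i=C_{i+1}U_i$. Let $P$ be the right $R$-module of column vectors of length $b$. Then
\[
AP\subseteq C_1P\subseteq C_2P\subseteq\dots\subseteq P .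
\]
Left multiplication by $C_i$ is injective on $P$, so $C_iP/AP=C_iP/C_iB_iP\cong P/B_iP$. By Lemma~\ref{lem:square}(a), the $C_iP/AP$ form an ascending chain of acyclic submodules of the acyclic right module $P/AP$. Hence $C_{i+1}U_iP=C_iP=C_{i+1}P$ for large $i$. Canceling $C_{i+1}$ gives $U_iP=P$, so $U_i\in GL_b(R)$ by~\eqref{eq:onesided}, and $L_{i+1}=R^bU_iB_i=L_i$.
\end{proof}

\begin{proposition}\label{prop:length}
There is an isomorphism invariant $\ell(M)\in\mathbb{Z}_{\ge0}$ of acyclic modules that is additive on short exact sequences and satisfies $\ell(M)=0$ if and only if $M=0$.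
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:closure}(c), the acyclic submodules of $M$ form a sublattice $\mathcal{L}(M)$ of the lattice of all submodules, which is modular. It has a finite maximal chain: by the ascending chain condition each nonzero member has a maximal proper acyclic submodule, and by the descending chain condition the resulting sequence $M=M_0\supsetneq M_1\supsetneq\cdots$ reaches $0$. The Jordan--H\"older theorem for modular lattices says that all maximal chains then have the same length. Call it $\ell(M)$; it is $0$ exactly when $M=0$. Let $N\in\mathcal{L}(M)$. Then $\mathcal{L}(N)$ is the interval $[0,N]$ in $\mathcal{L}(M)$. For $N\subseteq N'\subseteq M$, the module $N'$ is acyclic if and only if $N'/N$ is, by Lemma~\ref{lem:closure}(a); so $\mathcal{L}(M/N)$ is isomorphic to the interval $[N,M]$. Joining maximal chains of the two intervals gives a maximal chain of $\mathcal{L}(M)$, so $\ell(M)=\ell(N)+\ell(M/N)$.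
\end{proof}

\section{The homomorphism $\lambda$ and the proof of Theorem~\ref{thm:main}}\label{sec:lambda}

For $A\in M_n(R)$ invertible over $D$ put $\ell(A)=\ell(R^n/R^nA)$. The relations~\eqref{eq:relations} correspond to short exact sequences of cokernels.

\begin{lemma}\label{lem:additive}
Let $A,B$ be square matrices over $R$ that are invertible over $D$.
\begin{enumerate}
\item[(a)] If $A,B$ have the same size, then $\ell(AB)=\ell(A)+\ell(B)$.
\item[(b)] If $T=\left(\begin{smallmatrix}A&C\\0&B\end{smallmatrix}\right)$ with $C$ over $R$, then $\ell(T)=\ell(A)+\ell(B)$.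
\item[(c)] $\ell(A)=0$ if and only if $A$ is invertible over $R$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $R^nAB\subseteq R^nB\subseteq R^n$, and the injective map $v\mapsto vB$ induces $R^n/R^nA\cong R^nB/R^nAB$. Apply additivity to $0\to R^nB/R^nAB\to R^n/R^nAB\to R^n/R^nB\to0$.

(b) Let $A$ have size $k$ and $B$ size $l$. The matrix $T$ is invertible over $D$ and acts by $(u,v)\mapsto(uA,uC+vB)$. Let $N$ be the image of $0\oplus R^l$ in $\operatorname{coker}T$. Then $(\operatorname{coker}T)/N\cong R^k/R^kA$. A vector $(uA,uC+vB)$ lies in $0\oplus R^l$ only if $u=0$, so $N\cong R^l/R^lB$. Apply additivity.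

(c) Both conditions are equivalent to $R^nA=R^n$, by Proposition~\ref{prop:length} and~\eqref{eq:onesided}.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:lambda}]
By (L), $\ell(A)$ is defined for every weak isomorphism $A$ over $\mathbb{Z}F$. By Lemma~\ref{lem:additive}(a),(b) the assignment $[A]\mapsto\ell(A)$ respects~\eqref{eq:relations}, and by (c) it vanishes on the matrices $(\pm g)$. So it induces a homomorphism $\lambda\colon\operatorname{Wh}^w(F)\to\mathbb{Z}$ with $\lambda(\det_{\mathrm w}A)=\ell(A)\ge0$. The case of equality is (c).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]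
Isomorphisms have torsion $1$, as recalled in Section~\ref{sec:intro}. Conversely, let $\det_{\mathrm w}(J_\varphi)=1$. Since $1\neq0$, the matrix $J_\varphi$ is a square weak isomorphism; in particular $n=m$. Since $\lambda(1)=0$, Proposition~\ref{prop:lambda} gives $J_\varphi\in GL_n(R)$, and $\varphi$ is an isomorphism by Lemma~\ref{lem:coker}(b).
\end{proof}

\begin{example}\label{ex:rankone}
For $F=\langle y\rangle$ the field of fractions $D=\mathbb{Q}(y)$ is flat over $R$. So the acyclic modules are the finitely generated torsion modules, all their submodules are acyclic, and $\ell$ is the composition length. By~\eqref{eq:cyclotomic}, for $\varphi(x)=y^k$ with $k\geq 1$ the number $\lambda(\varphi)$ is the number of divisors $d>1$ of $k$.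
\end{example}

\begin{remark}\label{rem:factor}
In every rank, $\ell$ still counts factors: for $A\in M_n(R)$ invertible over $D$, the number $\ell(A)$ is the largest $q\ge0$ such that $A=C_q\cdots C_1U$ with $U\in GL_n(R)$ and all $C_i\in M_n(R)\setminus GL_n(R)$. Given such a factorization, all factors are invertible over $D$, and $\ell(A)=\sum_i\ell(C_i)\ge q$ by Lemma~\ref{lem:additive}. Conversely, let $q=\ell(A)$, and let $R^n=L_0\supsetneq\dots\supsetneq L_q=R^nA$ be the preimage of a maximal chain of acyclic submodules of $R^n/R^nA$. As in the proof of Lemma~\ref{lem:chains}, $L_i=R^nB_i$ and $B_i=C_iB_{i-1}$, and we may take $B_q=A$. Then $U=B_0$ is invertible by~\eqref{eq:onesided}, no $C_i$ is invertible since $L_i\neq L_{i-1}$, and $A=C_q\cdots C_1U$.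
\end{remark}

\section{Subgroups of full rank}\label{sec:subgroups}

By Lemma~\ref{lem:coker}, if $\tau^{(2)}_u(\varphi)\neq0$ and $H=\operatorname{im}\varphi$, then $M_H$ is acyclic and $\lambda(\varphi)=\ell(M_H)$. Theorem~\ref{thm:subgroups} follows by measuring the surjections~\eqref{eq:projection}.

\begin{proof}[Proof of Theorem~\ref{thm:subgroups}]
Since $\tau^{(2)}_u(\varphi)\neq0$, the matrix $J_\varphi$ is a weak isomorphism and $\operatorname{rank}F_1=n$.

(1) The implication (a)$\Rightarrow$(b) is part of Theorem~\ref{thm:main}. Condition (b) implies (c), and it implies (d) with $B=(1)$. Condition (c) implies (e) because $\mathbb{Z}$ is torsion-free. Condition (d) implies (e) because $\lambda(\varphi)\ge0$ and $-\lambda(\varphi)=\ell(B)\ge0$. Finally (e)$\Rightarrow$(f) by Proposition~\ref{prop:lambda} and (f)$\Rightarrow$(a) by Lemma~\ref{lem:coker}(b).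

(2) Let $H=\operatorname{im}\varphi$ and $H'=\operatorname{im}\varphi'$, and let $K$ be the kernel of the surjection $M_H\to M_{H'}$. Then $D\otimes M_{H'}$ is a quotient of $D\otimes M_H=0$. The matrix $J_{\varphi'}$ is square because $\operatorname{rank}F_1'=n$, so it is invertible over $D$ by Lemma~\ref{lem:coker}(a). Hence $\tau^{(2)}_u(\varphi')\neq0$ and $M_{H'}$ is acyclic. By Lemma~\ref{lem:closure}(a), $K$ is acyclic, and
\[
\lambda(\varphi)=\ell(M_H)=\ell(K)+\ell(M_{H'})=\ell(K)+\lambda(\varphi').
\]
So $\lambda(\varphi')\le\lambda(\varphi)$, with equality if and only if $K=0$, which by~\eqref{eq:projection} means $H=H'$.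

If $\tau^{(2)}_u(\varphi)=\tau^{(2)}_u(\varphi')$, then the values of $\lambda$ agree, so $H=H'$. Conversely, let $H=H'$. Since $\varphi'$ is injective, $\theta=(\varphi')^{-1}\circ\varphi\colon F_1\to F_1'$ is a well-defined surjection between free groups of rank $n$, hence an isomorphism. So the $\theta(x_i)$ form a basis of $F_1'$, and the Jacobian of $\varphi'$ in this basis has entries $\partial\varphi'(\theta(x_i))/\partial y_j=(J_\varphi)_{ij}$. The torsion is independent of the bases, so $\tau^{(2)}_u(\varphi')=\tau^{(2)}_u(\varphi)$.

(3) Each $H_i$ is free of rank $n$; choose injective homomorphisms $\varphi_i\colon F\to F$ with image $H_i$. Part (2) applied to $\varphi$ and $\varphi_0$ gives $\tau^{(2)}_u(\varphi_0)\neq0$ and $\lambda(\varphi_0)=\lambda(\varphi)$. Applied to $\varphi_i$ and $\varphi_{i+1}$ for $i=0,1,\dots,k-1$ in turn, it gives $\tau^{(2)}_u(\varphi_{i+1})\neq0$ and $\lambda(\varphi_{i+1})<\lambda(\varphi_i)$. These are integers and $\lambda(\varphi_k)=0$ by (1), so $k\le\lambda(\varphi)$.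
\end{proof}

\begin{remark}
The bound in (3) is attained for $\varphi(x)=y^{p^a}$ with $p$ prime: $\lambda(\varphi)=a$ by Example~\ref{ex:rankone}, and $\langle y^{p^a}\rangle<\dots<\langle y^p\rangle<\langle y\rangle$ has length $a$. For $\varphi(x)=y^6$ it is not: $\lambda(\varphi)=3$, and the longest chain has length $2$. The inclusion of images in (2) is needed, since $y^2$ and $y^3$ both give $\lambda=1$. The rank condition in (3) is needed as well. Let $F$ be free on $s,t$ and $\varphi(s)=s^2$, $\varphi(t)=t$, so that $J_\varphi=\operatorname{diag}(1+s,1)$ is a weak isomorphism. The subgroup $K=\langle s^2,t,sts^{-1}\rangle$ of index $2$ is free on these three elements. The subgroups $\langle s^2,t,st^{2^j}s^{-1}\rangle$ strictly increase as $j$ decreases, because the map $K\to\mathbb{Z}$ with $s^2,t\mapsto0$ and $sts^{-1}\mapsto1$ sends them to $2^j\mathbb{Z}$. They give arbitrarily long chains from $\operatorname{im}\varphi$ to $F$.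
\end{remark}

\section{Invertibility over $\mathbb{Z}F$}\label{sec:integral}

The homomorphism $\lambda$ cannot prove Theorem~\ref{thm:matrices} alone: the matrix $(2)$ has $\ell=0$ and is not invertible over $\mathbb{Z}F$. We need a second nonnegative homomorphism that detects rational scalars.

\subsection*{The Fuglede--Kadison determinant}
Let $A\in M_n(\mathbb{Q}F)$ be a weak isomorphism, defined as over $\mathbb{Z}F$; invertible matrices are examples. Let $r_A$ be right multiplication by $A$ on $L^2(F)^n$ and $|r_A|=(r_A^*r_A)^{1/2}$. The von Neumann trace of a bounded $F$-equivariant operator $T$ is $\operatorname{tr}T=\sum_i\langle Te_i,e_i\rangle$, where $e_i$ has $1\in F$ in position $i$ and $0$ elsewhere. Let $\mu_A$ be the finite measure on $[0,\infty)$ with $\int f\,d\mu_A=\operatorname{tr}f(|r_A|)$ for continuous $f$. Then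
\[
\det\nolimits_{\mathcal{N}(F)}(A)=\exp\int\log x\,d\mu_A(x)\in[0,\infty).
\]
For $c\in\mathbb{Q}^\times$ and $g\in F$, the operator $r_{cg}$ is $|c|$ times a unitary, so $\det_{\mathcal{N}(F)}(cg)=|c|$.
\begin{enumerate}
\item[(FK)] The determinant $\det_{\mathcal{N}(F)}$ is multiplicative on products and on block triangular matrices of weak isomorphisms~\cite[Theorem~3.14]{LueckBook}. It satisfies $\det_{\mathcal{N}(F)}(A)\ge1$ for weak isomorphisms $A$ over $\mathbb{Z}F$, because $F$ is residually finite~\cite{LueckGAFA,Schick,ElekSzabo}.
\end{enumerate}
So $\log\det_{\mathcal{N}(F)}$ is finite on weak isomorphisms over $\mathbb{Z}F$, respects~\eqref{eq:relations} and vanishes on $(\pm g)$. It induces a homomorphism $\operatorname{Wh}^w(F)\to\mathbb{R}$ that is nonnegative on every $\det_{\mathrm w}(A)\neq0$. The inequality needs integer coefficients: $\det_{\mathcal{N}(F)}(1/2)=1/2$.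

\begin{remark}
The numerical $L^2$-torsion, which retains only $\det_{\mathcal{N}(F)}(J_\varphi)$, does not suffice in Theorem~\ref{thm:main}. For $F=\langle y\rangle$, the Fourier transform turns $r_p$ into multiplication by $p$ on the unit circle, so $\det_{\mathcal{N}(F)}(p)$ is the Mahler measure $\exp\int_0^1\log|p(e^{2\pi i\theta})|\,d\theta$. By Jensen's formula it equals $1$ for a monic polynomial whose roots lie on the unit circle. Hence $\varphi(x)=y^k$ with $k\ge2$ has $\det_{\mathcal{N}(F)}(J_\varphi)=1$, while $\lambda(\varphi)>0$ by Example~\ref{ex:rankone}. The two homomorphisms complement each other: $\lambda$ sees $1+y$ and misses $2$, and $\log\det_{\mathcal{N}(F)}$ sees $2$ and misses $1+y$.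
\end{remark}

\subsection*{Invertible matrices}
Once $A$ is known to be invertible over $\mathbb{Q}F$, we need its normal form. For a ring $S$, an \emph{elementary matrix} is $I+re_{ij}$ with $r\in S$, $i\ne j$. Let $GL(S)$ be the union of the groups $GL_n(S)$ under $A\mapsto A\oplus(1)$. By Whitehead's lemma the subgroup $E(S)$ generated by elementary matrices is the commutator subgroup, and $K_1(S)=GL(S)/E(S)$.
\begin{enumerate}
\item[(K)] $K_1(\mathbb{Q}F)$ is generated by the classes of $c\in\mathbb{Q}^\times$ and $g\in F$, and $K_1(\mathbb{Z}F)$ is generated by the classes of $\pm g$, $g\in F$, that is, $\operatorname{Wh}(F)=0$; see~\cite{Stallings,Waldhausen}, for free groups and regular noetherian coefficients.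
\end{enumerate}
The map $S^\times\to K_1(S)$ is a homomorphism, and the elements $cg$, respectively $\pm g$, form a subgroup of $S^\times$. So (K) says that every $A\in GL_n(\mathbb{Q}F)$ can be written, for some $N\geq n$, as
\begin{equation}\label{eq:normal}
A\oplus I_{N-n}=E\cdot\operatorname{diag}(cg,1,\dots,1),\qquad c\in\mathbb{Q}^\times,\ g\in F,
\end{equation}
with $E$ a product of elementary matrices over $\mathbb{Q}F$; and if $A\in GL_n(\mathbb{Z}F)$, one can take $c=\pm1$ and elementary matrices over $\mathbb{Z}F$.

Elementary matrices are invisible to both determinants. An upper unitriangular $N\times N$ matrix over $\mathbb{Z}F$ has class $N[(1)]=0$ in $K_1^w(\mathbb{Z}F)$, by repeated use of the block relation. This covers $I+re_{ij}$ for $i<j$. For $i>j$, conjugation by the permutation matrix $P$ of the transposition $(i\,j)$ gives $I+re_{ji}$, and conjugation preserves classes since $[P]+[P^{-1}]=[I]=0$. The same argument, with (FK) in place of~\eqref{eq:relations}, shows that elementary matrices over $\mathbb{Q}F$ have $\det_{\mathcal{N}(F)}=1$.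

The last step is integrality of the inverse. There is no adjugate formula over $\mathbb{Z}F$, but there is one after passing to a finite quotient of $F$, where $A$ becomes an integer matrix.

\begin{lemma}\label{lem:integral}
Let $A\in M_n(\mathbb{Z}F)\cap GL_n(\mathbb{Q}F)$ satisfy $\det_{\mathcal{N}(F)}(A)=1$. Then $A\in GL_n(\mathbb{Z}F)$.
\end{lemma}

\begin{proof}
Write $A$ as in~\eqref{eq:normal}. Taking $\det_{\mathcal{N}(F)}$ gives $1=|c|$. The union $\Sigma\subset F$ of the supports of the entries of $A^{-1}\in M_n(\mathbb{Q}F)$ is finite. By residual finiteness there is a homomorphism $\pi\colon F\to\Gamma$ onto a finite group that is injective on $\Sigma$.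

Apply $\pi$ to~\eqref{eq:normal} and let both sides act by right multiplication on the finite-dimensional $\mathbb{Q}$-vector space $\mathbb{Q}[\Gamma]^N$. An elementary matrix acts as the identity plus an operator of square zero, so it has determinant $1$. The matrix $\operatorname{diag}(\pm\pi(g),1,\dots,1)$ permutes the standard basis up to sign, so it has determinant $\pm1$. Hence right multiplication by $\pi(A)$ on $\mathbb{Q}[\Gamma]^n$ has determinant $\pm1$. It preserves the lattice $\mathbb{Z}[\Gamma]^n$, so it is given by an integer matrix of determinant $\pm1$ and is bijective on the lattice. The inverse bijection is left $\mathbb{Z}[\Gamma]$-linear, so it is right multiplication by a matrix over $\mathbb{Z}[\Gamma]$. This matrix is the inverse of $\pi(A)$ in $M_n(\mathbb{Q}[\Gamma])$, so it equals $\pi(A^{-1})$. Since $\pi$ is injective on $\Sigma$, the coefficient of $g\in\Sigma$ in an entry of $A^{-1}$ is the coefficient of $\pi(g)$ in the corresponding entry of $\pi(A^{-1})$, which is an integer.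
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:matrices}]
Let $A\in GL_n(\mathbb{Z}F)$. By the integral form of~\eqref{eq:normal}, $[A]=[A\oplus I]=[(\pm g)]$ in $K_1^w(\mathbb{Z}F)$, so $\det_{\mathrm w}(A)=1$. This is the ``if'' part of (1).

Let $A,B$ be weak isomorphisms with $\det_{\mathrm w}(A)\det_{\mathrm w}(B)=1$. Applying $\lambda$ gives $\ell(A)+\ell(B)=0$ with both terms nonnegative, so $A$ and $B$ are invertible over $\mathbb{Q}F$ by Proposition~\ref{prop:lambda}. Applying $\log\det_{\mathcal{N}(F)}$ gives a sum of two nonnegative numbers that is zero, so $\det_{\mathcal{N}(F)}(A)=\det_{\mathcal{N}(F)}(B)=1$. By Lemma~\ref{lem:integral}, $A$ and $B$ are invertible over $\mathbb{Z}F$. This is the first claim of (2). If $\det_{\mathrm w}(A)=1$, then $A$ is a square weak isomorphism, and the case $B=(1)$ gives the ``only if'' part of (1).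

The weak determinants form a monoid because $\det_{\mathrm w}(A)\det_{\mathrm w}(B)=\det_{\mathrm w}(A\oplus B)$. If $\det_{\mathrm w}(A)$ is a unit of this monoid, then $A$ is invertible over $\mathbb{Z}F$ by the first claim of (2), so $\det_{\mathrm w}(A)=1$ by (1). If $\det_{\mathrm w}(A)$ has finite order $k\ge2$, then its inverse is $\det_{\mathrm w}(A^{\oplus(k-1)})$, so it is a unit of the monoid and equals $1$, a contradiction; hence the order is $1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Cohn}
P.~M.~Cohn, \emph{Free ideal rings}, J. Algebra 1 (1964).

\bibitem{Duan}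
Jianru Duan, \emph{Universal $L^2$-torsion and sutured decomposition for 3-manifolds}, arXiv:2512.01305 (2025).

\bibitem{ElekSzabo}
Elek and Szab\'o, Math. Ann. 332 (2005).

\bibitem{Lewin}
J.~Lewin, \emph{Free modules over free algebras and free group algebras: the Schreier technique}, Trans. AMS 145 (1969).

\bibitem{LueckGAFA}
L\"uck, GAFA 4 (1994).

\bibitem{LueckBook}
W.~L\"uck, \emph{$L^2$-Invariants}.

\bibitem{Schick}
Schick, Trans. AMS 353 (2001).

\bibitem{Stallings}
Stallings, Ann. of Math. 82 (1965).

\bibitem{Waldhausen}
Waldhausen, Ann. of Math. 108 (1978).

\end{thebibliography}
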